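\title{Cycle lengths in finite connected racks and covers of conjugacy classes}

\begin{abstract}
In a finite connected rack all the permutations $\phi_x\colon y\mapsto x\triangleright y$ have the same cycle type and the same order $N$. We show that the cycle lengths need not divide the largest one: there is a connected quandle with $1260$ elements and cycle lengths $1,2,30,42,70$. We also show that the divisibility holds if $N$ has at most two prime divisors, and that it holds for solvable inner automorphism group if the number of prime divisors of $N$ is at most the smallest of them. It fails for a suitable connected quandle whenever $N/p$ has at least $p+1$ prime divisors for some prime $p\mid N$. All the proofs translate the question into one about covering a conjugacy class by proper subgroups.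
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{rack} is a set $X$ with a binary operation $\triangleright$ such that
\begin{itemize}
\item[(A1)] $x\triangleright(y\triangleright z)=(x\triangleright y)\triangleright(x\triangleright z)$ for all $x,y,z\in X$;
\item[(A2)] for all $x,z\in X$ there is a unique $y\in X$ with $x\triangleright y=z$.
\end{itemize}
A \emph{quandle} is a rack with $x\triangleright x=x$ for all $x$. All racks in this paper are finite and nonempty. The model to keep in mind is a conjugacy class in a group with $x\triangleright y=xyx^{-1}$.

For $x\in X$ let $\phi_x(y)=x\triangleright y$. Axiom (A2) says that $\phi_x$ is a permutation of $X$, and (A1) says that it is an automorphism. The \emph{inner automorphism group} $\operatorname{Inn}(X)$ is the group of permutations generated by all $\phi_x$, and $X$ is \emph{connected} if $\operatorname{Inn}(X)$ is transitive on $X$. For every automorphism $\sigma$ we have $\sigma(x\triangleright\sigma^{-1}(y))=\sigma(x)\triangleright y$, that is,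
\begin{equation}\label{eq:conj}
\sigma\phi_x\sigma^{-1}=\phi_{\sigma(x)} .
\end{equation}
So in a connected rack all $\phi_x$ are conjugate in $\operatorname{Inn}(X)$ and have one cycle type
\[
\lambda=(\lambda_0^{a_0},\lambda_1^{a_1},\dots,\lambda_t^{a_t}),\qquad \lambda_0<\lambda_1<\dots<\lambda_t,\quad a_s\ge 1,
\]
where $a_s$ is the number of cycles of length $\lambda_s$ and fixed points count as cycles of length $1$. This cycle type is the \emph{profile} of $X$. It records how a single element moves the whole rack, and one may ask which cycle types connectedness permits.

\begin{example}\label{ex:first}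
(a) For $n\ge3$ the transpositions in $S_n$ form a connected quandle under conjugation. The map $\phi_{(12)}$ swaps $(1j)$ and $(2j)$ for $j\ge3$ and fixes the other transpositions, so the profile is $\bigl(1^{1+\binom{n-2}{2}},2^{\,n-2}\bigr)$.

(b) On $\mathbb Z/35$ put $x\triangleright y=2y-x$. Both sides of (A1) equal $4z-2y-x$, and $\phi_x\phi_0^{-1}$ is the translation by $-x$, so this is a connected quandle. The map $\phi_0$ is multiplication by $2$, which has order $3$ modulo $7$ and order $4$ modulo $5$. The six nonzero multiples of $5$ lie in cycles of length $3$, the four nonzero multiples of $7$ form a cycle of length $4$, and the $24$ units lie in cycles of length $12$. The profile is $(1^1,3^2,4^1,12^2)$.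

(c) For any permutation $\sigma$ of a set $X$, the rule $x\triangleright y=\sigma(y)$ defines a rack with $\phi_x=\sigma$ for all $x$. It is connected only if $\sigma$ is a single cycle. For $\sigma=(12)(345)$ the cycle lengths are $2$ and $3$.
\end{example}

In (a) and (b) every cycle length divides the largest one; in (c) this fails, but the rack is not connected. We take the following problem from \cite{Kayacan}.

\begin{quote}
\textbf{Problem.} Let $X$ be a finite connected rack with profile $(\lambda_0^{a_0},\dots,\lambda_t^{a_t})$. Does each $\lambda_s$ divide $\lambda_t$?
\end{quote}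

Let $N=\operatorname{lcm}(\lambda_0,\dots,\lambda_t)$ be the common order of the $\phi_x$; we call $N$ the \emph{period} of $X$. All $\lambda_s$ divide $\lambda_t$ if and only if $\lambda_t=N$. Since no cycle is longer than $N$, the problem asks whether every connected rack has the property
\begin{itemize}
\item[(D)] $\phi_x$ has a cycle of length $N$.
\end{itemize}
Let $\omega(N)$ be the number of distinct primes dividing $N$. A proper divisor of $N$ divides $N/q$ for some prime $q\mid N$. Hence, for $N>1$, property (D) fails exactly when $X$ is the union of the $\omega(N)$ fixed-point sets of the automorphisms $\phi_x^{N/q}\neq1$, each of which is a proper subset closed under $\triangleright$. It is natural to guess that a homogeneous structure cannot be exhausted by so few proper substructures, and in Example~\ref{ex:first}(b) the multiples of $5$ and of $7$ indeed miss all the units. Groups suggest caution: no group is the union of two proper subgroups, but the Klein four-group is the union of three. The same threshold appears for racks.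

\begin{theorem}\label{thm:example}
There is a connected quandle with $1260$ elements and profile
\[
(1^2,\,2^{104},\,30^{7},\,42^{10},\,70^{6}).
\]
Neither $30$ nor $42$ divides $70$, so the problem has a negative answer, for racks and for quandles.
\end{theorem}

The next three theorems describe how far (D) holds and how far it fails.

\begin{theorem}\label{thm:A}
Let $X$ be a connected rack of period $N$. If $\omega(N)\le2$, then \textup{(D)} holds.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $X$ be a connected rack of period $N>1$ with $\operatorname{Inn}(X)$ solvable, and let $p$ be the smallest prime divisor of $N$. If $\omega(N)\le p$, then \textup{(D)} holds.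
\end{theorem}

\begin{theorem}\label{thm:C}
Let $N$ be a positive integer such that, for some prime $p\mid N$, the number $N/p$ has at least $p+1$ distinct prime divisors. Then there is a connected quandle of period $N$ for which \textup{(D)} fails. If $p\in\{2,3\}$, it can be chosen with solvable inner automorphism group.
\end{theorem}

\begin{corollary}\label{cor:sharp}
\begin{itemize}
\item[(a)] If $4\mid N$, then \textup{(D)} holds for all connected racks of period $N$ if and only if $\omega(N)\le2$.
\item[(b)] Property \textup{(D)} fails for a connected quandle of period $60$ and for one of period $3^2\cdot5\cdot7\cdot11$, both with solvable inner automorphism group.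
\end{itemize}
Thus the bound in Theorem~\ref{thm:A} is sharp, the bound in Theorem~\ref{thm:B} is sharp for $p=2$ and $p=3$, and \textup{(D)} can fail for odd $N$.
\end{corollary}

\begin{proof}
(a) If $4\mid N$, then $\omega(N/2)=\omega(N)$. Apply Theorem~\ref{thm:A} if $\omega(N)\le 2$, and Theorem~\ref{thm:C} with $p=2$ if $\omega(N)\ge3$. (b) Apply Theorem~\ref{thm:C} with $p=2$, $N/p=2\cdot3\cdot5$ and with $p=3$, $N/p=3\cdot5\cdot7\cdot11$. In both cases $p$ is the smallest prime divisor of $N$ and $\omega(N)=p+1$.
\end{proof}

We do not settle the remaining periods, such as $N=30$.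

The method is a translation in two directions. If (D) fails, then the conjugacy class of $\phi_x$ in $\operatorname{Inn}(X)$ is covered by at most $\omega(N)$ proper subgroups through $\phi_x$ (Section~\ref{sec:covers}); lower bounds for the size of such a cover give Theorems~\ref{thm:A} and~\ref{thm:B}. Conversely, a cover can be lifted to a quandle in which (D) fails, at the price of one prime for each subgroup. Section~\ref{sec:example} does this by hand for a cover of the transpositions in $S_4$, Section~\ref{sec:lifting} does it in general, and Section~\ref{sec:plane} supplies a cover of size $p+1$ for each prime $p$. Section~\ref{sec:solvable} treats solvable groups.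

\section{Conjugation quandles and semidirect products}\label{sec:prelim}

We write $g^K$ for the conjugacy class of $g$ in a group $K$, and $Z(K)$ for the center. An element $k\in K$ \emph{normally generates} $K$ if $\langle k^K\rangle=K$; equivalently, no proper normal subgroup of $K$ contains $k$. All quandles that we construct come from the following lemma.

\begin{lemma}\label{lem:conjq}
Let $D$ be a finite group normally generated by $c$, and let $X=c^D$ with $x\triangleright y=xyx^{-1}$. Then $X$ is a connected quandle and $\operatorname{Inn}(X)\cong D/Z(D)$. For $j\in\mathbb Z$ and $d\in X$, we have $\phi_c^{\,j}=1$ if and only if $c^j\in Z(D)$, and the length of the $\phi_c$-cycle of $d$ divides $j$ if and only if $c^j$ commutes with $d$.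
\end{lemma}

\begin{proof}
Conjugation by $x$ is an automorphism of $D$ that permutes $X$ and fixes $x$; this gives (A1), (A2) and $x\triangleright x=x$. Let $\rho$ be the homomorphism from $D$ to the permutations of $X$ given by conjugation, so that $\rho(x)=\phi_x$ for $x\in X$. Since $X$ generates $D$, the image of $\rho$ is $\operatorname{Inn}(X)$ and the kernel, the centralizer of $X$, is $Z(D)$. The image is transitive because $X$ is a conjugacy class of $D$. The last two claims follow from $\phi_c^{\,j}=\rho(c^j)$.
\end{proof}

Let a group $K$ act by automorphisms on an abelian group $V$, written additively. The semidirect product $V\rtimes K$ is the set $V\times K$ with $(v,\sigma)(w,\rho)=(v+\sigma w,\sigma\rho)$, so that $(w,\sigma)^{-1}=(-\sigma^{-1}w,\sigma^{-1})$. Multiplying out gives three rules: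
\begin{align}
&(w,\sigma)(u,k)(w,\sigma)^{-1}=\bigl(\sigma u+(1-\tau)w,\ \tau\bigr),\quad\text{where }\tau=\sigma k\sigma^{-1};\label{eq:sdconj}\\
&(u,k)^j=(ju,k^j)\quad\text{if }ku=u;\label{eq:sdpower}\\
&(a,\alpha)\text{ and }(v,\tau)\text{ commute}\iff \alpha\tau=\tau\alpha\ \text{ and }\ a+\alpha v=v+\tau a.\label{eq:sdcomm}
\end{align}
In particular $(a,1)$ commutes with $(v,\tau)$ if and only if $\tau a=a$.

\section{Covers of a conjugacy class}\label{sec:covers}

\begin{definition}\label{def:cover}
Let $K$ be a finite group normally generated by $k$. A \emph{cover of size $s$} of $(K,k)$ is a list $H_1,\dots,H_s$ of proper subgroups of $K$, not necessarily distinct, such that $k\in H_i$ for all $i$ and $k^K\subseteq H_1\cup\dots\cup H_s$.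
\end{definition}

If a cover exists, then $s\ge1$, so $K$ has a proper subgroup, and hence $K\ne1$ and $k\neq1$.

To pass from fixed-point sets in $X$ to subgroups of $\operatorname{Inn}(X)$ we use \eqref{eq:conj}: an automorphism that fixes $y$ commutes with $\phi_y$. The subgroups will therefore be centralizers $C_G(\phi_x^{N/q})$. The one difficulty is that such a centralizer may be the whole group. Connectedness shows that these are not needed.

\begin{lemma}\label{lem:reduction}
Let $X$ be a connected rack of period $N>1$ for which \textup{(D)} fails, let $G=\operatorname{Inn}(X)$ and $x\in X$. Then $\phi_x$ normally generates $G$, and $(G,\phi_x)$ has a cover of size at most $\omega(N)$.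
\end{lemma}

\begin{proof}
By \eqref{eq:conj} and transitivity, $\phi_x^{\,G}=\{\phi_y:y\in X\}$, and this set generates $G$ by definition. For each prime $q\mid N$ put $P_q=\phi_x^{N/q}\ne1$.

If $P_q\in Z(G)$, then $P_q$ has no fixed point. Indeed, $P_q(y)=y$ would give $P_q(g(y))=g(P_q(y))=g(y)$ for all $g\in G$, so $P_q=1$ by transitivity.

Let $y\in X$. Since (D) fails, the length of the $\phi_x$-cycle of $y$ is a proper divisor of $N$, so $P_q(y)=y$ for some prime $q\mid N$. Then $P_q\notin Z(G)$, and $P_q\phi_yP_q^{-1}=\phi_{P_q(y)}=\phi_y$. Thus the groups $C_G(P_q)$ with $P_q\notin Z(G)$ cover $\phi_x^{\,G}$. They are proper, they contain $\phi_x$, and there are at most $\omega(N)$ of them.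
\end{proof}

\begin{proposition}\label{prop:two}
Let $K$ be a finite group normally generated by $k$. Then $k^K$ is not contained in the union of two proper subgroups. In particular, every cover of $(K,k)$ has size at least $3$.
\end{proposition}

\begin{proof}
Suppose $k^K\subseteq H_1\cup H_2$ with $H_1,H_2$ proper, possibly equal. Put $A=k^K\setminus H_2\subseteq H_1$. The set $A$ is nonempty, because $k^K$ generates $K\neq H_2$. Conjugation by an element of $H_2$ preserves $k^K$ and $H_2$, hence $A$, so $H_2$ normalizes $\langle A\rangle$. Every element of $k^K$ lies in $A$ or in $H_2$, and so normalizes $\langle A\rangle$. Since $k^K$ generates $K$, the subgroup $\langle A\rangle$ is normal. It contains a conjugate of $k$, hence $k$, so $\langle A\rangle=K$. This contradicts $\langle A\rangle\le H_1$.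
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
If $N=1$, every cycle has length $N$. If $N>1$ and (D) fails, Lemma~\ref{lem:reduction} gives a cover of size at most $\omega(N)\le2$, against Proposition~\ref{prop:two}.
\end{proof}

Are there covers of size $3$? For $(S_3,(12))$ there is no cover at all, since $\langle(12)\rangle$ is the only proper subgroup containing $(12)$. One step further there is one.

\begin{example}\label{ex:S4}
Let $S_4$ act on $\Omega=\{1,2,3,4\}$ and on the set $\Pi$ of the three partitions of $\Omega$ into two pairs, and let $\pi_0=12|34$. A transposition $(ij)$ fixes a partition in $\Pi$ exactly when $\{i,j\}$ is one of its pairs. The transpositions contained in $\operatorname{Stab}(3)$, $\operatorname{Stab}(4)$, $\operatorname{Stab}(\pi_0)$ are therefore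
\[
(12),(14),(24);\qquad (12),(13),(23);\qquad (12),(34).
\]
All six transpositions occur, and $(12)$ occurs in each list. So these three subgroups are a cover of $(S_4,(12))$.
\end{example}

\section{A quandle with 1260 elements}\label{sec:example}

The cover in Example~\ref{ex:S4} is not yet a counterexample. The transpositions of $S_4$ form a quandle of period $2$, and the three subgroups are not centralizers of powers of $(12)$. We enlarge the group so that their preimages become such centralizers. By \eqref{eq:sdcomm}, the centralizer of $(a,1)$ in $V\rtimes S_4$ is the preimage of the stabilizer of $a$, and each of the three subgroups is the stabilizer of a basis vector in a permutation module. If the three modules are taken over fields of different odd characteristics, then the three basis vectors can be recovered, up to scalars, as even multiples of their sum $u$, and so from powers of the single element $(u,(12))$.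

\begin{proof}[Proof of Theorem~\ref{thm:example}]
Let
\[
V=\mathbb F_3^{\Omega}\oplus\mathbb F_5^{\Omega}\oplus\mathbb F_7^{\Pi}
\]
with standard bases $(e_i)_{i\in\Omega}$, $(f_i)_{i\in\Omega}$, $(g_\pi)_{\pi\in\Pi}$ permuted by $S_4$, and let $G=V\rtimes S_4$. Put $g=g_{\pi_0}$ and
\[
u=e_3+f_4+g\in V,\qquad c=(u,(12))\in G,\qquad X=c^G .
\]
Since $(12)$ fixes $3$, $4$ and $\pi_0$, it fixes $u$, and $c^m=(mu,(12)^m)$ by \eqref{eq:sdpower}. Reducing $70$, $42$, $30$ modulo $3$, $5$, $7$ gives
\[
c^{70}=(e_3,1),\qquad c^{42}=(2f_4,1),\qquad c^{30}=(2g,1).
\]

\emph{Connectedness.} The normal subgroup $W=\langle X\rangle$ of $G$ contains these three elements and their conjugates under $S_4$. Since $S_4$ is transitive on $\Omega$ and on $\Pi$, the group $W$ contains a nonzero multiple of every basis vector, so $V\le W$. Then $(0,(12))=(-u,1)\,c\in W$. Conjugating, $W$ contains all $(0,\tau)$ with $\tau$ a transposition, and $W=G$. By Lemma~\ref{lem:conjq}, $X$ is a connected quandle.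

\emph{Size.} By \eqref{eq:sdconj} the elements of $X$ are the pairs
\begin{equation}\label{eq:elements}
d=(v,\tau),\qquad v=\sigma u+(1-\tau)w,\quad \tau=\sigma(12)\sigma^{-1},\qquad \sigma\in S_4,\ w\in V;
\end{equation}
we say that $d$ lies \emph{over} the transposition $\tau$. Take $\tau=(12)$. Then $\sigma$ lies in the centralizer $\langle(12),(34)\rangle$, so $\sigma u$ is $u$ or $u'=e_4+f_3+g$. The subgroup $(1-\tau)V$ is generated by $e_1-e_2$, $f_1-f_2$ and $g_{13|24}-g_{14|23}$, so it has $3\cdot5\cdot7=105$ elements, and it does not contain $u-u'=(e_3-e_4)+(f_4-f_3)$. Hence $2\cdot 105=210$ elements of $X$ lie over $(12)$. Conjugation by $(0,\sigma)$ maps them bijectively onto the elements over $\sigma(12)\sigma^{-1}$, so $|X|=6\cdot210=1260$.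

\emph{Cycle lengths.} Let $d=(v,\tau)\in X$ and let $\ell$ be the length of its $\phi_c$-cycle. By Lemma~\ref{lem:conjq} and \eqref{eq:sdcomm}, $\ell\mid m$ if and only if
\begin{equation}\label{eq:cond}
(12)^m\text{ commutes with }\tau\qquad\text{and}\qquad mu+(12)^mv=v+\tau(mu).
\end{equation}
For even $m$ this says $\tau(mu)=mu$, which means
\begin{equation}\label{eq:even}
3\mid m\ \text{if $\tau$ moves $3$},\qquad 5\mid m\ \text{if $\tau$ moves $4$},\qquad 7\mid m\ \text{if $\tau$ moves $\pi_0$}.
\end{equation}
For odd $m$, condition \eqref{eq:cond} requires that $\tau$ commute with $(12)$, so $\tau\in\{(12),(34)\}$.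

If $\tau\in\{(14),(24)\}$, only even $m$ occur, and $\tau$ fixes $3$ and moves $4$ and $\pi_0$. So $\ell=2\cdot5\cdot7=70$.

If $\tau\in\{(13),(23)\}$, only even $m$ occur, and $\tau$ fixes $4$ and moves $3$ and $\pi_0$. So $\ell=2\cdot3\cdot7=42$.

If $\tau=(34)$, then $\tau$ moves $3$ and $4$ and fixes $\pi_0$, so by \eqref{eq:even} the even solutions $m$ are the multiples of $30$. Thus $\ell\mid30$, and $\ell=30$ if $\ell$ is even. Suppose $\ell$ is odd. Then $\ell\mid15$, so $m=15$ satisfies \eqref{eq:cond}. Since $15u=g$ is fixed by $\tau$, this reads $(12)v=v$. But in \eqref{eq:elements} the permutation $\sigma$ maps $\{1,2\}$ to $\{3,4\}$, so $\sigma(3)\in\{1,2\}$, and the $\mathbb F_3$-component of $v$ is $e_1$ or $e_2$ plus a multiple of $e_3-e_4$. Such a vector is not fixed by $(12)$. Hence $\ell=30$.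

If $\tau=(12)$, then \eqref{eq:even} imposes nothing, so $\ell\mid2$, and $\ell=1$ if and only if $\tau v=v$. Write $v=u_0+z$ with $u_0\in\{u,u'\}$ and $z\in(1-\tau)V$. Then $\tau u_0=u_0$, and $\tau z=-z$ because $\tau(1-\tau)=\tau-1$. So $\tau v=v$ means $2z=0$, that is $z=0$, as $|V|$ is odd. There are $2$ fixed points, and the other $208$ elements lie in cycles of length $2$.

Dividing the number of elements by the cycle length gives the stated profile:
\[
\begin{array}{c|ccccc}
\tau&(12)&(12)&(34)&(13),(23)&(14),(24)\\ \hline
\text{cycle length}&1&2&30&42&70\\
\text{elements}&2&208&210&420&420\\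
\text{cycles}&2&104&7&10&6
\end{array}
\]
\end{proof}

The period of this quandle is $210$. The failure of (D) is visible without the exact count: the centralizers of $c^{70}$, $c^{42}$, $c^{30}$ are the preimages of $\operatorname{Stab}(3)$, $\operatorname{Stab}(4)$, $\operatorname{Stab}(\pi_0)$, so by Example~\ref{ex:S4} every cycle length divides $70$, $42$ or $30$. This is the argument that generalizes.

\section{Lifting a cover to a quandle}\label{sec:lifting}

For a prime $q$ let $v_q$ be the $q$-adic valuation. Let $k$ have order $n$, and let $N$ be a multiple of $n$ that we want as period. A prime $q\mid N$ can be assigned to a member of the cover when $k^{N/q}=1$, for then the power $c^{N/q}$ of a lift $c=(u,k)$ lies in $V$. This happens exactly when $v_q(N)>v_q(n)$. Such a prime may divide $n$; this is how periods like $60$ with only three prime divisors arise from $S_4$.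

\begin{proposition}\label{prop:lift}
Let $K$ be a finite group with $Z(K)=1$, normally generated by an element $k$ of order $n$, and let $H_1,\dots,H_s$ be a cover of $(K,k)$. Let $N$ be a multiple of $n$ such that the set $S$ of primes $q$ with $v_q(N)>v_q(n)$ has at least $s$ elements. Then there is a connected quandle of period $N$ for which \textup{(D)} fails. If $K$ is solvable, its inner automorphism group is solvable.
\end{proposition}

\begin{proof}
\emph{The element $c$.} Choose a surjection $q\mapsto i(q)$ from $S$ onto $\{1,\dots,s\}$. For $q\in S$ let $V_q$ be the free $\mathbb Z/q^{v_q(N)}$-module with basis the set $K/H_{i(q)}$ of left cosets, permuted by $K$, and let $\varepsilon_q$ be the basis vector given by the coset $H_{i(q)}$. Every nonzero multiple of $\varepsilon_q$ has stabilizer $H_{i(q)}$. Put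
\[
V=\bigoplus_{q\in S}V_q,\qquad G_0=V\rtimes K,\qquad u=\sum_{q\in S}\varepsilon_q,\qquad c=(u,k),
\]
and let $\pi\colon G_0\to K$ be the projection. Since $k$ lies in every $H_i$, we have $ku=u$, so $c^j=(ju,k^j)$ by \eqref{eq:sdpower}, and $c^N=1$. We compute $c^{N/q}$ for each prime $q\mid N$.
\begin{itemize}
\item[(i)] Let $q\in S$. Then $n\mid N/q$, and $r^{v_r(N)}\mid N/q$ for every prime $r\ne q$, while $q^{v_q(N)}\nmid N/q$. So $c^{N/q}=((N/q)\varepsilon_q,1)$ with $(N/q)\varepsilon_q\ne0$. By \eqref{eq:sdcomm}, $c^{N/q}$ commutes with $d\in G_0$ if and only if $\pi(d)\in H_{i(q)}$.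
\item[(ii)] Let $q\notin S$. Then $v_q(N)=v_q(n)$, so $n\nmid N/q$ and $\pi(c^{N/q})=k^{N/q}\ne1$.
\end{itemize}

\emph{The group $D$.} The element $c$ need not normally generate $G_0$ (Remark~\ref{rem:chain}), so we shrink the group while keeping the projection onto $K$. Define $G_{j+1}=\langle c^{G_j}\rangle$ for $j\ge0$. If $c\in G_j$ and $\pi(G_j)=K$, then $c\in G_{j+1}\le G_j$ and $\pi(G_{j+1})=\langle k^{\pi(G_j)}\rangle=\langle k^K\rangle=K$. The chain $G_0\ge G_1\ge\cdots$ of finite groups stabilizes at a subgroup $D$ with $c\in D$, $\langle c^D\rangle=D$ and $\pi(D)=K$. By Lemma~\ref{lem:conjq}, $X=c^D$ is a connected quandle with $\operatorname{Inn}(X)\cong D/Z(D)$. If $K$ is solvable, then so are $V\rtimes K$, its subgroup $D$, and $D/Z(D)$.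

\emph{The period is $N$.} Since $c^N=1$, it suffices by Lemma~\ref{lem:conjq} to show that $c^{N/q}\notin Z(D)$ for each prime $q\mid N$. If $q\in S$, choose $d\in D$ with $\pi(d)\notin H_{i(q)}$, which is possible as $\pi(D)=K$; by (i), $d$ does not commute with $c^{N/q}$. If $q\notin S$, note that $\pi(Z(D))\le Z(\pi(D))=Z(K)=1$, whereas $\pi(c^{N/q})\ne1$ by (ii).

\emph{No cycle has length $N$.} Let $d\in X$. Then $\pi(d)\in k^K$ lies in some $H_i$. Take $q\in S$ with $i(q)=i$. By (i), $c^{N/q}$ commutes with $d$, so the $\phi_c$-cycle of $d$ has length dividing $N/q$.
\end{proof}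

The hypothesis $Z(K)=1$ is used only to keep the primes outside $S$ in the period with full multiplicity. The quandle of Section~\ref{sec:example} is the case $K=S_4$, $N=210$, $S=\{3,5,7\}$, with $K/\operatorname{Stab}(3)$ and $K/\operatorname{Stab}(4)$ identified with $\Omega$ and $K/\operatorname{Stab}(\pi_0)$ with $\Pi$; there $D=G_0$.

\begin{remark}\label{rem:chain}
For $K=S_4$, $k=(12)$ and $N=60$ we have $S=\{2,3,5\}$, and $V_2$ is a free $\mathbb Z/4$-module. Sending $(v,\kappa)$ to the pair consisting of the coordinate sum of the $V_2$-component of $v$ and the sign of $\kappa$ defines a homomorphism from $G_0$ onto $\mathbb Z/4\times\{\pm1\}$. It maps $c^{G_0}$ to a single element, and the target is not cyclic. So $G_1\ne G_0$ in this case.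
\end{remark}

\section{The affine plane over $\mathbb F_p$}\label{sec:plane}

To apply Proposition~\ref{prop:lift} to odd $N$ we need covers through elements of odd order. The cover of Example~\ref{ex:S4} has a geometric reading that works for every prime: view $\Omega$ as the affine plane over $\mathbb F_2$, in which a transposition fixes a line pointwise, and use that two lines in a plane either meet or are parallel.

Let $p$ be a prime and let $K=\mathbb F_p^2\rtimes SL_2(\mathbb F_p)$ be the group of maps $z\mapsto\gamma z+w$ of $\mathbb F_p^2$ with $\gamma\in SL_2(\mathbb F_p)$ and $w\in\mathbb F_p^2$. Write $t_w$ for the translation by $w$. If $h\in K$ has linear part $\gamma$, then $ht_wh^{-1}=t_{\gamma w}$. We use two standard facts: $SL_2(\mathbb F_p)$ is generated by the elementary matrices $\begin{pmatrix}1&a\\0&1\end{pmatrix}$ and $\begin{pmatrix}1&0\\a&1\end{pmatrix}$ with $a\in\mathbb F_p$, and it is transitive on nonzero vectors, since any nonzero vector is the first column of a matrix of determinant $1$.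

\begin{proposition}\label{prop:plane}
Let $k=\begin{pmatrix}1&1\\0&1\end{pmatrix}\in K$. Then $k$ has order $p$, it normally generates $K$, the center $Z(K)$ is trivial, and $(K,k)$ has a cover of size $p+1$. For $p\in\{2,3\}$ the group $K$ is solvable.
\end{proposition}

\begin{proof}
We have $k^a=\begin{pmatrix}1&a\\0&1\end{pmatrix}$, so $k$ has order $p$.

\emph{Generation.} Let $W=\langle k^K\rangle$, a normal subgroup of $K$. It contains all $k^a$ and all
\[
\begin{pmatrix}0&1\\-1&0\end{pmatrix}\begin{pmatrix}1&a\\0&1\end{pmatrix}\begin{pmatrix}0&1\\-1&0\end{pmatrix}^{-1}=\begin{pmatrix}1&0\\-a&1\end{pmatrix},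
\]
so $SL_2(\mathbb F_p)\le W$. Moreover $W$ contains $(t_wkt_w^{-1})k^{-1}=t_wt_{-kw}=t_{(1-k)w}$, which is a nontrivial translation if $kw\neq w$. Conjugating it by $SL_2(\mathbb F_p)$ gives all nontrivial translations, so $W=K$.

\emph{Center.} If $h\in Z(K)$ has linear part $\gamma$, then $t_{\gamma w}=t_w$ for all $w$, so $h=t_v$ for some $v$. Commuting with $SL_2(\mathbb F_p)$ means that $v$ is fixed by $SL_2(\mathbb F_p)$. This group is transitive on the $p^2-1>1$ nonzero vectors, so $v=0$.

\emph{Cover.} The map $k$ fixes the line $L=\mathbb F_p\times\{0\}$ pointwise. Let $P_1,\dots,P_p$ be the points of $L$, let $H_i=\operatorname{Stab}_K(P_i)$ for $1\le i\le p$, and let $H_{p+1}$ be the stabilizer of the parallel class of $L$, that is, the group of $h\in K$ with $h(L)$ parallel or equal to $L$. All of them contain $k$. They are proper, since nontrivial translations move every point and $SL_2(\mathbb F_p)$ moves the direction of $L$. A conjugate $d=hkh^{-1}$ fixes the line $L'=h(L)$ pointwise. If $L'$ is parallel or equal to $L$, then $d(L')=L'$ shows that $d$ preserves the parallel class, so $d\in H_{p+1}$. Otherwise $L'\cap L=\{P_i\}$ for some $i$,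 and $d\in H_i$.

\emph{Solvability.} The order of $SL_2(\mathbb F_p)$ is $p(p^2-1)$, which is $6$ or $24$ for $p=2,3$, and groups of order less than $60$ are solvable. Hence $K$, an extension of an abelian group by a solvable group, is solvable.
\end{proof}

For $p=2$ the group $K$ has order $24$ and acts faithfully on four points, so $K\cong S_4$. If $(0,1),(1,1),(0,0),(1,0)$ are labeled $1,2,3,4$, then $k=(12)$, $L=\{3,4\}$, the parallel class of $L$ is $12|34$, and the cover is that of Example~\ref{ex:S4}.

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Apply Proposition~\ref{prop:lift} to the pair $(K,k)$ of Proposition~\ref{prop:plane}, with $n=p$ and $s=p+1$. The inequality $v_q(N)>v_q(p)$ says $v_q(N/p)>0$, so $S$ is the set of prime divisors of $N/p$, and $|S|\ge p+1$ by hypothesis.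
\end{proof}

\section{Covers in solvable groups}\label{sec:solvable}

By Lemma~\ref{lem:reduction}, Theorem~\ref{thm:B} follows from a lower bound for the size of covers.

\begin{proposition}\label{prop:solvable}
Let $p$ be a prime and let $K$ be a finite solvable group normally generated by an element $k$ whose order has no prime divisor smaller than $p$. Then every cover of $(K,k)$ has size at least $p+1$.
\end{proposition}

The proof is an induction through a minimal normal subgroup $M$ of $K$, that is, a minimal element among the nontrivial normal subgroups. We recall that in a finite solvable group such an $M$ is an elementary abelian $\ell$-group for some prime $\ell$, and so a vector space over $\mathbb F_\ell$. Replacing each member of a cover by a maximal subgroup containing it gives a cover of the same size, and a maximal subgroup either contains $M$ or meets every coset of $M$ in exactly one element. The members of the first kind pass to $K/M$, where by induction they miss a conjugate $x$ of $k$. The members of the second kind must then cover the set $x^M$ of $M$-conjugates of $x$, one element each, and the following lemma shows that $x^M$ is large.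

\begin{lemma}\label{lem:B}
Let $M$ be a finite elementary abelian $\ell$-group, written additively, and let $\xi\ne1$ be an automorphism of $M$ whose order has no prime divisor smaller than $p$. Then $|(1-\xi)M|\ge p$.
\end{lemma}

\begin{proof}
The subgroup $B=(1-\xi)M$ is nonzero and $\xi$-invariant. If $\xi$ moves an element of $B$, its orbit has length greater than $1$ and dividing the order of $\xi$, hence at least $p$, so $|B|\ge p$. Otherwise $\nu=\xi-1$ satisfies $\nu^2=0$, and $\xi^\ell=(1+\nu)^\ell=1+\ell\nu=1$. Then $\xi$ has order $\ell$, so $\ell\ge p$, and $|B|\ge\ell$ because $B$ is a nonzero vector space over $\mathbb F_\ell$.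
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:solvable}]
Fix $p$. Suppose the proposition fails, and take a pair $(K,k)$ as in the statement with a cover $H_1,\dots,H_s$ of size $s\le p$ and with $|K|$ minimal. We may assume that all $H_i$ are maximal subgroups. Let $M$ be a minimal normal subgroup of $K$, write bars for images in $\bar K=K/M$, and put
\[
I=\{i: M\not\le H_i\},\qquad J=\{i:M\le H_i\}.
\]

\emph{Step 1: if $J\ne\emptyset$, some $x\in k^K$ has $\bar x\notin\bar H_i$ for all $i\in J$.} The group $\bar K$ is solvable and normally generated by $\bar k$, whose order divides that of $k$. For $i\in J$ the subgroup $\bar H_i$ is proper and contains $\bar k$. If no such $x$ existed, the $\bar H_i$ with $i\in J$ would be a cover of $(\bar K,\bar k)$ of size at most $p$, against the minimality of $|K|$. In particular $I\ne\emptyset$: if $I$ were empty, then $J=\{1,\dots,s\}\neq\emptyset$ and $x$ would lie in no $H_i$.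

\emph{Step 2: for $i\in I$ we have $H_iM=K$ and $H_i\cap M=1$.} The first equality holds because $H_i$ is maximal and $H_i<H_iM$. The subgroup $H_i\cap M$ is normalized by $H_i$, and by $M$ since $M$ is abelian, so it is normal in $K$. It is properly contained in $M$, hence trivial by minimality of $M$. Consequently a coset of $M$ contains at most one element of $H_i$.

\emph{Step 3: no element of $k^K$ centralizes $M$.} The centralizer $C_K(M)$ is normal in $K$. If it contained a conjugate of $k$, it would contain $k$ and so equal $K$. Take $i\in I$. Then the central subgroup $M$ normalizes $H_i$, so $H_i$ is normal in $H_iM=K$. But $H_i$ is proper and contains $k$, which normally generates $K$, a contradiction.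

Before the next step, note that for $x\in k^K$ and $a\in M$ we have $axa^{-1}=a\,(xa^{-1}x^{-1})\,x$. If $\xi$ is the automorphism of $M$ induced by conjugation with $x$ and $M$ is written additively, this says
\begin{equation}\label{eq:xM}
x^M=\{bx: b\in(1-\xi)M\}\subseteq k^K\cap Mx .
\end{equation}

\emph{Step 4: $J\ne\emptyset$.} Suppose $J=\emptyset$. Every $H_i$ contains $k$, so $H_i\cap Mk=\{k\}$ for all $i$ by Step 2. By \eqref{eq:xM}, $k^M\subseteq Mk\cap\bigcup_iH_i=\{k\}$, so $k$ centralizes $M$, against Step 3.

\emph{Step 5: counting.} By Steps 4 and 1 there is $x\in k^K$ such that the coset $Mx$ meets no $H_i$ with $i\in J$. By \eqref{eq:xM} the set $x^M$ is then covered by the $H_i$ with $i\in I$, and by Step 2 each of them contains at most one of its elements. So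
\[
|(1-\xi)M|=|x^M|\le|I|\le s-1\le p-1 .
\]
On the other hand, $\xi\neq1$ by Step 3, and the order of $\xi$ divides the order of $x$, which is the order of $k$. Lemma~\ref{lem:B} gives $|(1-\xi)M|\ge p$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The element $\phi_x$ has order $N$, and no prime divisor of $N$ is smaller than $p$. If (D) failed, Lemma~\ref{lem:reduction} would give a cover of $(\operatorname{Inn}(X),\phi_x)$ of size at most $\omega(N)\le p$, against Proposition~\ref{prop:solvable}.
\end{proof}

Solvability enters only through the fact that $M$ is elementary abelian, in Step 2, in \eqref{eq:xM} and in Lemma~\ref{lem:B}. That all $H_i$ contain $k$ is used in Steps 3 and 4 (and inherited by the quotient in Step 1), and Step 4 accounts for the ``$+1$'' in the bound. By Proposition~\ref{prop:plane}, the bound $p+1$ is attained for $p=2$ and $p=3$.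

\begin{example}\label{ex:S4again}
For the cover of Example~\ref{ex:S4} take $M=\{1,(12)(34),(13)(24),(14)(23)\}$. Then $M\le\operatorname{Stab}(\pi_0)$, while $\operatorname{Stab}(3)$ and $\operatorname{Stab}(4)$ meet $M$ trivially. For $x=(13)\notin\operatorname{Stab}(\pi_0)$ we have $x^M=\{(13),(24)\}$, with $(13)\in\operatorname{Stab}(4)$ and $(24)\in\operatorname{Stab}(3)$, so $|x^M|=|I|=2$ and $|J|=1$. The passage to maximal subgroups matters: $\operatorname{Stab}(3)$, $\operatorname{Stab}(4)$, $\langle(12),(34)\rangle$ is also a cover of $(S_4,(12))$, no member of it contains $M$, and the third member meets $M$ in $\langle(12)(34)\rangle\neq1$. Steps 2 and 4 fail for this cover.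
\end{example}

\begin{thebibliography}{9}
\bibitem{Kayacan}
Sel\c{c}uk Kayacan, \emph{On a conjecture about profiles of finite connected racks}, arXiv:2006.10327 (2020).
\end{thebibliography}
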